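# Receding solitons of the energy critical wave equation and a logarithm at the light cone

## 1. One soliton at rest, one moving away

The equation is the energy critical wave equation on $\mathbb R^{3+1}$,
$$\Box\phi:=(-\partial_t^2+\Delta)\phi=-\phi^5 ,\qquad \phi:\mathbb R^{3+1}\to\mathbb R. \tag{1}$$
It has the stationary solution $W(x)=\sqrt3\,(1+3|x|^2)^{-1/2}$. To check this, put $\rho=1+3r^2$. Then $r^2W'=-3\sqrt3\,r^3\rho^{-3/2}$, and differentiating once more gives $r^2\Delta W=-9\sqrt3\,r^2\rho^{-5/2}(\rho-3r^2)=-9\sqrt3\,r^2\rho^{-5/2}$, so $\Delta W=-9\sqrt3\rho^{-5/2}=-W^5$. Far away, $W(x)=|x|^{-1}+O(|x|^{-3})$: the soliton has a slowly decaying Coulomb-like tail, and everything below comes from this tail.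

The equation is Lorentz invariant, so $W$ may be set in motion. Take a velocity $z\in\mathbb R^3$, $0<|z|<1$, put $\gamma=(1-|z|^2)^{-1/2}$, and stretch by $\gamma$ in the direction of $z$: $B_z(v)=v+(\gamma-1)(v\cdot\hat z)\hat z$. Then $W(B_z(x-zt))$ is an exact solution. Consider the sum
$$W_1+W_2,\qquad W_1=W(x),\quad W_2=W(y_2),\quad y_2=B_z(x-zt).$$
It fails to solve (1) by $f=(W_1+W_2)^5-W_1^5-W_2^5$. Stand next to the resting soliton: fix $x$ and let $t\to\infty$. Since $y_2=-\gamma zt+B_zx$, we have $W_2=\frac{1}{\gamma|z|t}+O(t^{-2})$, so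
$$f=5W^4(x)\,\frac ct+O(t^{-2}),\qquad c=\frac1{\gamma|z|}\ne0 .$$

Let us try to remove this error with a correction $\tilde\phi\approx v(x)/t$ near the resting soliton. Since $\Box(v/t)=\Delta v/t+O(t^{-3})$, at order $t^{-1}$ we need
$$\Delta v+5W^4v=-5cW^4. \tag{2}$$
One solution is visible: the constant $v=-c$. It simply cancels the tail of the other soliton. But it does not decay, and this is no accident. Let $G_\lambda(x)=\lambda^{1/2}W(\lambda x)$ be the scaling family. All $G_\lambda$ solve $\Delta G_\lambda=-G_\lambda^5$, so $Z=\partial_\lambda G_\lambda|_{\lambda=1}$ solves $\Delta Z+5W^4Z=0$. Differentiating $G_\lambda=\sqrt3(\lambda^{-1}+3\lambda|x|^2)^{-1/2}=\lambda^{-1/2}|x|^{-1}+\dots$ gives $Z=\zeta|x|^{-1}+O(|x|^{-3})$ with $\zeta=-\frac12$, and $\nabla Z$ behaves correspondingly. Hence $\int5W^4Z=-\int\Delta Z=-\lim_{\rho\to\infty}\oint_{|x|=\rho}\partial_rZ=4\pi\zeta$. Now let $v$ be any bounded $C^2$ solution of (2) with $v\to v_\infty$ and $\nabla v=o(|x|^{-1})$ at infinity.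 Green's formula gives
$$-4\pi\zeta c=\int(\Delta v+5W^4v)Z=\lim_{\rho\to\infty}\oint_{|x|=\rho}(Z\,\partial_rv-v\,\partial_rZ)=4\pi\zeta v_\infty ,$$
so $v_\infty=-c$. The correction must look like $-c/t$ when seen from far away.

On the scale $|x|\sim t$ both potentials $W_b^4$ are negligible, and the correction should be a free wave $\Psi$ with $\Psi(t,0)=-c/t$. The radial free waves that are regular at the center are $\frac1r\big(F(t-r)-F(t+r)\big)$, with value $-2F'(t)$ at $r=0$. So $F'(t)=\frac{c}{2t}$ and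
$$\Psi=-\frac{c}{2r}\log\frac{t+r}{t-r} . \tag{3}$$
Inside the light cone this is of size $t^{-1}$, as hoped. At the light cone it is not. On an outgoing null ray $t=u+r$ we get $r\Psi=-\frac c2\log\frac{u+2r}{u}$, which diverges as $r\to\infty$.

We chose a radial candidate. Perhaps a non-radial wave does better, perhaps the solitons may be allowed to drift, or their scales to breathe. The question of these notes is whether any such device yields a correction of size $O(t^{-1})$ all the way up to the light cone.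

## 2. Families, modulations, radiation, and the precise statement

We write $A\lesssim B$ for $A\le CB$, $A\sim B$ for $A\lesssim B\lesssim A$, $\langle Y\rangle=(1+|Y|^2)^{1/2}$, and $r=|x|$.

**Definition (family).** A family is a finite set of parameters $(\sigma_a,\lambda_a,z_a)_{a=1}^K$, $K\ge2$, with $\sigma_a\in\{\pm1\}$, $\lambda_a\in(0,\infty)$ and pairwise distinct velocities $z_a$, $|z_a|<1$. With $\gamma_a=(1-|z_a|^2)^{-1/2}$ and $B_0=\mathrm{id}$, its boosted solitons are
$$W_a=\sigma_a\lambda_a^{1/2}W(\lambda_ay_a),\qquad y_a=B_{z_a}(x-z_at),$$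
each of which solves (1) exactly. The starting error is $f_{\rm start}=\Box\sum_aW_a+\big(\sum_aW_a\big)^5=\big(\sum_aW_a\big)^5-\sum_aW_a^5$. Let $F_a$ denote the asymptotic region of the $a$-th soliton: $t\to\infty$ with $y_a$ fixed. We say that $f_{\rm start}$ has leading $t^{-1}$ behavior at $F_a$ if $\lim t f_{\rm start}$, taken with $y_a$ fixed, is a function of $y_a$ that is not identically zero.

**Definition (modulation).** A position/velocity modulation is a choice of smooth $q_a:[T_0,\infty)\to\mathbb R^3$ with $|q_a|\lesssim\log t$ and $|q_a^{(k)}|\lesssim t^{-k}$ for $k\ge1$. The modulated solitons, with fixed scales, are $W_a^{\rm mod}=\sigma_a\lambda_a^{1/2}W\big(\lambda_aB_{z_a}(x-z_at-q_a(t))\big)$.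

For example, $q_a(t)=e\log t$ with a fixed vector $e$ is allowed: the soliton then drifts away logarithmically from its straight path.

**Definition (no outgoing radiation).** Let $\mathcal R_R=\{t-r>R\}$, with $R$ large. A smooth $\psi$ on $\mathcal R_R$ has no outgoing radiation if for every $u>R$ and $\omega\in S^2$ the limit $\Phi(u,\omega)=\lim_{r\to\infty}r\psi(u+r,r\omega)$ exists and does not depend on $u$.

Two examples. For a boosted soliton, $y_a=rB_{z_a}(\omega-z_a)+O(1)$ along the ray, so $rW_a\to\sigma_a\lambda_a^{-1/2}/|B_{z_a}(\omega-z_a)|$, which does not depend on $u$: no radiation. For the free wave $\frac1r(F(t-r)-F(t+r))$ with $F\in C_c^\infty$ we get $\Phi=F(u)$: this radiates unless $F=0$ on $(R,\infty)$.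

The following precise statement is posed as a conjecture in Istvan Kadar, "Construction of multi-soliton solutions for the energy critical wave equation in dimension 3", arXiv:2409.05267 (2024).

**Conjecture (precise form).** Fix a family such that $f_{\rm start}$ has leading $t^{-1}$ behavior at one of the $F_a$. Then there is $N>0$, possibly depending on the family, such that for no $R$ and no position/velocity modulation is there a smooth $\bar\phi$ on $\mathcal R_R$ without outgoing radiation, of the form $\bar\phi=\sum_aW_a^{\rm mod}+\tilde\phi$ with $|\tilde\phi|\lesssim t^{-1}$, and with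
$$\big|\Box\bar\phi+\bar\phi^5\big|\lesssim t^{-5}(t-r)^{-N}\quad\text{on }\mathcal R_R. \tag{4}$$

In this form a convergent modulation of the scales is encoded in the $O(t^{-1})$ correction $\tilde\phi$. We shall prove the statement for every $N>0$. The proof does not use the no-radiation hypothesis; the bound $|\tilde\phi|\lesssim t^{-1}$ up to the light cone suffices.

## 3. The numbers $c_a$

From now on we also allow the scales to move. An admissible modulation consists of $q_a$ as above (only $|q_a|\lesssim\log t$ and $|q_a^{(k)}|\lesssim t^{-k}$, $k=1,2$, are used) together with scales $\lambda_a(t)$, smooth on $[T_0,\infty)$ with values in $(0,\infty)$, such that $\lambda_a(t)\to\lambda_a^\infty\in(0,\infty)$ and $|\lambda_a^{(k)}|\lesssim t^{-k}$ for $k=1,2,3$. Then $W_a^{\rm mod}=\sigma_aG_{\lambda_a(t)}\big(B_{z_a}(x-z_at-q_a(t))\big)$ with $G_\lambda(Y)=\lambda^{1/2}W(\lambda Y)$. The conjecture is the case $\lambda_a(t)\equiv\lambda_a=\lambda_a^\infty$. Put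
$$c_a=\sum_{b\ne a}\frac{\mu_b}{|B_{z_b}(z_a-z_b)|},\qquad \mu_b=\sigma_b(\lambda_b^\infty)^{-1/2}. \tag{5}$$

**Lemma 0.** For the unmodulated family, $\lim tf_{\rm start}$ at fixed $y_a$ equals $5c_aW_a^4$. So $f_{\rm start}$ has leading $t^{-1}$ behavior at $F_a$ if and only if $c_a\ne0$.

*Proof.* At fixed $y_a$ we have $x=z_at+B_{z_a}^{-1}y_a$, hence $y_b=tB_{z_b}(z_a-z_b)+O(1)$ with $B_{z_b}(z_a-z_b)\ne0$ for $b\neq a$. Since $W(x)=|x|^{-1}+O(|x|^{-3})$, $tW_b\to\mu_b/|B_{z_b}(z_a-z_b)|$. As $W_a$ is fixed and $W_b=O(t^{-1})$, expanding the fifth power gives $f_{\rm start}=5W_a^4\sum_{b\ne a}W_b+O(t^{-2})$. $\square$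

How often do all the $c_a$ vanish? On the ray $x=z_at$ the Lorentz invariant $t^2-r^2$ equals $s_b^2-|y_b|^2$ with $s_b=\gamma_b(t-z_b\cdot x)=\gamma_bt(1-z_a\cdot z_b)$. Hence $|B_{z_b}(z_a-z_b)|^2=\gamma_b^2(1-z_a\cdot z_b)^2-\gamma_a^{-2}$, so with $\Gamma_{ab}=\gamma_a\gamma_b(1-z_a\cdot z_b)$,
$$\frac{c_a}{\gamma_a}=\sum_{b\ne a}k_{ab}\mu_b,\qquad k_{ab}=k_{ba}=(\Gamma_{ab}^2-1)^{-1/2}>0 .$$

For $K=2$, $c_1/\gamma_1=k_{12}\mu_2\ne0$. For $K=3$ the symmetric matrix $k$ with zero diagonal has determinant $2k_{12}k_{13}k_{23}>0$, so $k\mu=0$ would force $\mu=0$, which is impossible. Thus for two or three solitons some $c_a$ is always nonzero.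

For $K=4$ this changes. Take the rectangle $z_1=(\alpha,\beta,0)$, $z_2=(-\alpha,\beta,0)$, $z_3=(\alpha,-\beta,0)$, $z_4=(-\alpha,-\beta,0)$, all scales $1$, signs $+,+,-,-$. All $\gamma_a$ equal $\gamma=(1-\alpha^2-\beta^2)^{-1/2}$, and $\Gamma_{12}=\Gamma_{34}=\gamma^2(1+\alpha^2-\beta^2)$, $\Gamma_{13}=\Gamma_{24}=\gamma^2(1-\alpha^2+\beta^2)$, $\Gamma_{14}=\Gamma_{23}=\gamma^2(1+\alpha^2+\beta^2)$. Every $c_a$ is $\pm\gamma(k_{12}-k_{13}-k_{14})$. Fix $\beta\in(0,1/\sqrt2)$ and let $\alpha$ decrease from $\beta$ to $0$. At $\alpha=\beta$ we have $k_{12}=k_{13}$, so the bracket is $-k_{14}<0$. As $\alpha\to0$, $\Gamma_{12}\to1$ and $k_{12}\to\infty$, while $\Gamma_{13},\Gamma_{14}\to\frac{1+\beta^2}{1-\beta^2}>1$ keep $k_{13},k_{14}$ bounded. For some $\alpha$ in between all four $c_a$ vanish. So the hypothesis of the conjecture does exclude some families.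

## 4. The obstruction theorem

Write $d_a=1+|B_{z_a}(x-z_at-q_a(t))|$, $\mathrm{Err}=\Box\bar\phi+\bar\phi^5$, and, for a fixed $\nu\in(0,\frac12]$,
$$w=t^{-3}+t^{-1}\sum_ad_a^{-2-\nu}.$$

**Theorem 1.** Let $\bar\phi=\sum_aW_a^{\rm mod}+\tilde\phi$ on some $\mathcal R_R$, with an admissible modulation and $\tilde\phi\in C^2$, such that

- (H1) $|\tilde\phi|\le t^{-1}m\big(\frac t{t-r}\big)$, where $m:[1,\infty)\to[0,\infty)$ is nondecreasing and $m(x)=o(\log x)$ as $x\to\infty$;
- (H2) for every $\delta\in(0,1)$, $\ \sup_{|x|\le(1-\delta)t}|\mathrm{Err}|/w\to0$ as $t\to\infty$.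

Then $c_a=0$ for every $a$.

**Corollary.** The precise form of the conjecture holds, with any $N>0$.

*Proof.* Let $\bar\phi$ be a function as the conjecture forbids. All hypotheses survive when $R$ is enlarged, so take $R\ge1$. Then (H1) holds with $m$ constant. By (4), $|\mathrm{Err}|\lesssim t^{-5}(t-r)^{-N}\le t^{-2}\cdot t^{-3}\le t^{-2}w$, so (H2) holds. Theorem 1 gives $c_a=0$ for all $a$, and by Lemma 0 $f_{\rm start}$ has leading $t^{-1}$ behavior at no $F_a$, a contradiction. $\square$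

The same remark on $R$ applies throughout: we take $R\ge\max(T_0,1)$ and as large as needed.

## 5. Pairing with the scaling mode, and why it is not yet a contradiction

For a sign $\sigma$ and a scale $\lambda$ put $Z=\sigma\,\partial_\lambda G_\lambda$. From $G_\lambda=\sqrt3(\lambda^{-1}+3\lambda|Y|^2)^{-1/2}$ and $\Delta G_\lambda=-G_\lambda^5$ we read off, exactly as in Section 1,
$$\Delta Z+5G_\lambda^4Z=0,\qquad Z=\frac\zeta{|Y|}+O(|Y|^{-3}),\quad \nabla Z=\zeta\nabla\frac1{|Y|}+O(|Y|^{-4}),\quad\zeta=-\frac\sigma2\lambda^{-3/2}\ne0, \tag{6}$$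
$$\int_{\mathbb R^3}5G_\lambda^4Z\,dY=-\int\Delta Z\,dY=4\pi\zeta . \tag{7}$$
For $\lambda$ in a compact subset of $(0,\infty)$ we also have $|\partial_\lambda^j\nabla^kG_\lambda(Y)|\lesssim\langle Y\rangle^{-1-k}$.

A sensible first attempt is an orthogonality argument. In the example of Section 1, near the resting soliton,
$$\Box\tilde\phi+5W^4\tilde\phi=-5W^4\frac ct+\text{smaller terms}.$$
Multiply by $Z$ and by a cutoff to $|x|\lesssim t$ and integrate. The forcing gives $-4\pi\zeta c/t$. On the left, $Z$ is annihilated by $\Delta+5W^4$, and if everything else were negligible we would have a contradiction. It is not negligible. After averaging in time over a scale comparable to $t$, the time derivatives cost $t^{-2}$ and contribute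
$$t^{-2}\int_{|x|\lesssim t}|\tilde\phi||Z|\,dx\lesssim t^{-2}\cdot t^{-1}\int_{|x|\lesssim t}\frac{dx}{|x|}\sim t^{-1},$$
and the cutoff terms $\tilde\phi\,\nabla\chi\cdot\nabla Z$ contribute $t^{-1}\cdot t^{-1}\cdot t^{-2}\cdot t^3=t^{-1}$. Both are exactly as large as the forcing. The reason is the slow decay $Z\sim|x|^{-1}$: the zero mode is a resonance and not an $L^2$ eigenfunction. This is where the argument stops.

The way on is to keep those terms. They see $\tilde\phi$ only where $|x|\sim t$, that is, they see the rescaled limit of $\tilde\phi$. So the pairing is not a contradiction but a boundary condition for that limit: it must equal $-c/t$ on the soliton's ray. The limit is also a free wave, and its spherical means are then determined and equal to those of (3). The logarithm, which in Section 1 came from a choice, becomes unavoidable.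

## 6. Solitons in their rest frames

For the soliton $b$ put $s_b=\gamma_b(t-z_b\cdot x)$ and $y_b=B_{z_b}(x-z_bt)$. This is a Lorentz transformation, with $t=\gamma_b(s_b+z_b\cdot y_b)$. It preserves $\Box$, Lebesgue measure, $t^2-r^2=s_b^2-|y_b|^2$, and the cone $\mathcal C=\{t>|x|\}=\{s_b>|y_b|\}$. On $\mathcal C$ clearly $\gamma_b(1-|z_b|)t\le s_b\le\gamma_b(1+|z_b|)t$, so $s_b\sim t$; dividing $t^2-r^2=s_b^2-|y_b|^2$ by $t+r\sim t\sim s_b+|y_b|$ gives $t-r\sim s_b-|y_b|$.

A modulated soliton is described with $t$-dependent parameters, while its equation is simplest in the variables $(s_b,y_b)$. The next lemma changes the description at a cost of $O(t^{-1})$.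

**Lemma 1.** For $R$ large there are smooth $P_b(s)$, $\Lambda_b(s)$ with
$$|P_b|\lesssim\log s,\quad P_b'=O(s^{-1}),\quad P_b''=O(s^{-2}),\qquad \Lambda_b\to\lambda_b^\infty,\quad s\Lambda_b'\to0,\quad s^2\Lambda_b''\to0,$$
such that with $Y_b=y_b-P_b(s_b)$ and $U_b=\sigma_bG_{\Lambda_b(s_b)}(Y_b)$ we have on $\mathcal R_R$: $|W_b^{\rm mod}-U_b|\lesssim t^{-1}$, $d_b\sim\langle Y_b\rangle$, and
$$E_b:=\Box U_b+U_b^5\quad\text{satisfies}\quad|E_b|\le\epsilon(t)t^{-2}\langle Y_b\rangle^{-1}+Ct^{-2}\langle Y_b\rangle^{-2},\qquad\epsilon(t)\to0. \tag{8}$$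

*Proof.* We drop the index $b$.

**Definition of $P$ and $\Lambda$.** Let $p=B_zq$, so $W^{\rm mod}=\sigma G_{\lambda(t)}(y-p(t))$. The center $y=p(t)$ is at rest-frame time $s=t/\gamma-z\cdot p(t)$. For large $t$ this function of $t$ has derivative $\gamma^{-1}+O(t^{-1})>0$; let $\tau(s)$ be its inverse. Then $\tau\sim s$ and $\tau'=O(1)$. Writing $F(t)=t/\gamma-z\cdot p(t)$ we have $\tau''=-F''(\tau)\tau'^3=O(s^{-2})$. Put $P=p\circ\tau$, $\Lambda=\lambda\circ\tau$. By definition $\tau(s)=\gamma(s+z\cdot P(s))$.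

**Bounds on $P$ and $\Lambda$.** The bounds on $P$ follow from $P'=p'(\tau)\tau'$ and $P''=p''(\tau)\tau'^2+p'(\tau)\tau''$. For $\Lambda$ we first show $t\lambda'\to0$ and $t^2\lambda''\to0$. The function $\ell(\rho)=\lambda(e^\rho)$ has $\ell'=t\lambda'$, $\ell''=t^2\lambda''+t\lambda'$, and bounded derivatives up to order $3$. Landau's inequality on a half line says $\sup|F'|^2\le4\sup|F|\sup|F''|$; it follows by Taylor expansion, $|F'|\le\frac2h\sup|F|+\frac h2\sup|F''|$, and optimizing $h$. Apply it on $[\rho_0,\infty)$, $\rho_0\to\infty$, first to $\ell-\lambda^\infty$, which tends to $0$: so $\ell'\to0$. Then apply it to $\ell'$: so $\ell''\to0$. Hence the claim, and $\Lambda'=\lambda'(\tau)\tau'$, $\Lambda''=\lambda''(\tau)\tau'^2+\lambda'(\tau)\tau''$ satisfy the stated limits.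

**Comparison of $W^{\rm mod}$ and $U$.** At a point of $\mathcal R_R$ subtract $\tau(s)=\gamma(s+z\cdot P(s))$ from $t=\gamma(s+z\cdot y)$:
$$t-\tau(s)=\gamma z\cdot(y-P(s))=\gamma z\cdot Y .$$
Both $t$ and $\tau(s)$ are $\gtrsim s$, and $p',\lambda'=O(t^{-1})$, so $|p(t)-P(s)|+|\lambda(t)-\Lambda(s)|\lesssim|Y|/s$. Since $s\gtrsim R$, for $R$ large $|p(t)-P(s)|\le\frac12|Y|$. Hence all points on the segment from $Y$ to $y-p(t)=Y-(p(t)-P(s))$ have norm in $[\frac12|Y|,\frac32|Y|]$. This gives $d\sim\langle Y\rangle$ and, changing first the scale and then the argument,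
$$|W^{\rm mod}-U|\lesssim\frac{|Y|}s\big(\langle Y\rangle^{-1}+\langle Y\rangle^{-2}\big)\lesssim s^{-1}\sim t^{-1}.$$

**The error $E$.** Since $\Delta_yU=-U^5$, we have $E=-\partial_s^2U$, that is,
$$E=-\sigma\big(\Lambda''\partial_\lambda G+\Lambda'^2\partial_\lambda^2G-2\Lambda'P'\cdot\nabla\partial_\lambda G+P_i'P_j'\partial_{ij}G-P''\cdot\nabla G\big).$$
The first two terms are $o(s^{-2})\langle Y\rangle^{-1}$, the others $O(s^{-2})\langle Y\rangle^{-2}$. $\square$

From now on $\tilde\phi$ denotes $\bar\phi-\sum_bU_b$. It differs from the old $\tilde\phi$ by $O(t^{-1})$, so it satisfies (H1) with $m$ replaced by $m_1=m+C$, and $\bar\phi=\sum_bU_b+\tilde\phi$.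

## 7. The blow-down limit is a free wave

We now prove Theorem 1. Suppose $c_a\ne0$ for some $a$. Work in its rest frame and write $(s,y)=(s_a,y_a)$, $P=P_a$, $Y=Y_a$, $\lambda^\infty=\lambda_a^\infty$. Let $\ell_b=\{y_b=0\}\cap\mathcal C$ be the rays of the solitons; they are distinct, and $\ell_a=\{y=0\}$. If $K\subset\mathcal C$ is compact and $T$ is large, then $TK\subset\mathcal R_R$, and on $TK$ we have $t\sim T$ and $t-r\ge c_KT$.

**Step 1 (the limit $\Psi$).** The purpose of this step is to extract the large-scale profile of $\tilde\phi$ and to show that it solves the free wave equation, also across the rays.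

Let $\phi_T(s,y)=T\tilde\phi(Ts,Ty)$. By (H1), $s\sim t$ and $t-r\sim s-|y|$,
$$|\phi_T|\le Cs^{-1}m_1\Big(\frac{Cs}{s-|y|}\Big), \tag{9}$$
a bound independent of $T$ and locally bounded on $\mathcal C$. Hence along a sequence $T_n\to\infty$ (fixed from now on) $\phi_T\rightharpoonup\Psi$ weak-* in $L^\infty_{loc}(\mathcal C)$, and $\Psi$ satisfies (9) almost everywhere.

*Away from the rays.* Let $K\subset\mathcal C\setminus\bigcup_b\ell_b$ be compact. On $TK$ we have $|y_b|\gtrsim T$ and $P_b=O(\log T)$, so $\langle Y_b\rangle\gtrsim T$ for all $b$. Therefore $U_b$, $\tilde\phi$ and $\bar\phi$ are $O(T^{-1})$; by (8), $E_b=o(T^{-3})$, so $\Box U_b=E_b-U_b^5=o(T^{-3})$; and $w\lesssim T^{-3}$, so $\mathrm{Err}=o(T^{-3})$ by (H2). Thus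
$$\Box\tilde\phi=\mathrm{Err}-\bar\phi^5-\sum_b\Box U_b=o(T^{-3})\quad\text{uniformly on }TK,$$
so $\Box\phi_T=T^3(\Box\tilde\phi)(T\cdot)\to0$ uniformly on $K$. In the limit $\Box\Psi=0$ in $\mathcal D'(\mathcal C\setminus\bigcup_b\ell_b)$.

*Across the rays.* Let $\theta\in C_c^\infty(\mathcal C)$. Let $\chi_\varepsilon=\prod_b\beta(|y_b|/\varepsilon)$ with $\beta$ smooth, $\beta=0$ on $[0,1]$, $\beta=1$ on $[2,\infty)$. On $\operatorname{supp}\theta$ the rays have positive distance from each other, so $|\partial^\alpha\chi_\varepsilon|\lesssim\varepsilon^{-|\alpha|}$, and $\chi_\varepsilon\ne1$ only on a set of measure $O(\varepsilon^3)$. Hence $\Box(\chi_\varepsilon\theta)-\chi_\varepsilon\Box\theta$ is $O(\varepsilon^{-2})$ on a set of measure $O(\varepsilon^3)$. Since $\Psi$ is bounded on $\operatorname{supp}\theta$,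
$$0=\langle\Psi,\Box(\chi_\varepsilon\theta)\rangle=\langle\Psi,\chi_\varepsilon\Box\theta\rangle+O(\varepsilon)\to\langle\Psi,\Box\theta\rangle .$$
So $\Box\Psi=0$ in $\mathcal D'(\mathcal C)$.

## 8. The value of $\Psi$ on the soliton's ray

**Step 2 (pairing identity).** This step turns the presence of the soliton $a$ into a condition on $\Psi$. Put $\hat c=c_a/\gamma_a\ne0$. Let $\eta\in C_c^\infty((0,\infty))$, and let $\chi=\chi(|y|)$ be smooth, equal to $1$ near $0$, with support so small that $\operatorname{supp}(\eta\chi)$ lies in $\mathcal C$ and avoids $\ell_b$ for $b\ne a$. We claim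
$$\iint\Psi A\,dy\,ds=-4\pi\hat c\int\eta(s)\frac{ds}s,\qquad A=\frac1{|y|}(\partial_r^2-\partial_s^2)\big(\eta(s)\chi(r)\big)\Big|_{r=|y|}. \tag{10}$$

To see what this says, suppose for a moment that $\Psi$ is smooth. Since $\Delta(\chi/|y|)=\chi''/|y|-4\pi\delta_0$, we have $A=\Box(\eta\chi/|y|)+4\pi\eta\,\delta_{y=0}$, and integrating by parts against the free wave $\Psi$ leaves $4\pi\int\Psi(s,0)\eta\,ds$. So (10) is the weak form of $\Psi(s,0)=-\hat c/s$. Since $\Psi$ is only bounded, we need the weak form.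

*The test function.* Let $Z=\sigma_a\partial_\lambda G_\lambda|_{\lambda=\lambda^\infty}$, with its $\zeta$ from (6), let $\eta_T=\eta(\cdot/T)$, $\chi_T=\chi(\cdot/T)$, and
$$\Theta_T(s,y)=\eta_T(s)\chi_T(y)Z(Y),\qquad Y=y-P(s).$$
On $\operatorname{supp}\Theta_T$, which lies in $T$ times a fixed compact subset of $\mathcal C$, we have $s\sim t\sim T$, $|Y|\lesssim T$, $|\Theta_T|\lesssim\langle Y\rangle^{-1}$, $\tilde\phi=O(T^{-1})$, and $S:=\sum_{b\ne a}U_b=O(T^{-1})$, because $\langle Y_b\rangle\gtrsim T$ for $b\neq a$. The support has length $O(T)$ in $s$, and at fixed $s$, $dy=dY$. We shall use repeatedly that $\int_{|Y|\lesssim T}\langle Y\rangle^{-k}dY$ is $O(T^{3-k})$ for $k<3$, $O(\log T)$ for $k=3$ and $O(1)$ for $k>3$. We compute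
$$I_T=\iint(\Box\tilde\phi+5U_a^4\tilde\phi)\,\Theta_T\,dy\,ds=\iint\tilde\phi\,(\Box\Theta_T+5U_a^4\Theta_T)\,dy\,ds$$
in both forms; the equality is integration by parts, as $\tilde\phi\in C^2$ and $\Theta_T$ is smooth with compact support.

*The right-hand form.* Using $\Delta Z=-5G_{\lambda^\infty}^4Z$ and $U_a^4=G_{\Lambda_a}^4(Y)$, the product rule gives $\Box\Theta_T+5U_a^4\Theta_T=(\mathrm i)+(\mathrm{ii})+(\mathrm{iii})$ with
$$(\mathrm i)=5\big(G_{\Lambda_a(s)}^4-G_{\lambda^\infty}^4\big)(Y)\,\Theta_T,$$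
$$(\mathrm{ii})=A_T:=2\eta_T\nabla\chi_T\cdot\nabla Z(Y)+\eta_T\,\Delta\chi_T\,Z(Y)-\chi_T\,\eta_T''\,Z(Y),$$
$$(\mathrm{iii})=-\chi_T\big(2\eta_T'\,\partial_s[Z(Y)]+\eta_T\,\partial_s^2[Z(Y)]\big).$$

Term (i) is $o(1)\langle Y\rangle^{-5}$ since $\Lambda_a\to\lambda^\infty$; its contribution is $T\cdot T^{-1}\cdot o(1)\to0$. In (iii), $\partial_s[Z(Y)]=-P'\cdot\nabla Z=O(T^{-1}\langle Y\rangle^{-2})$ and $\partial_s^2[Z(Y)]=P_i'P_j'\partial_{ij}Z-P''\cdot\nabla Z=O(T^{-2}\langle Y\rangle^{-2})$, so (iii) is $O(T^{-2}\langle Y\rangle^{-2})$ and contributes $O(T\cdot T^{-1}\cdot T^{-2}\cdot T)\to0$.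

Term (ii) is the one the naive argument could not discard. Rescaling $(s,y)\to(Ts,Ty)$ turns its contribution into $\iint\phi_T\,[T^3A_T(T\cdot)]\,dy\,ds$, where, with $a_T(s)=P(Ts)/T=O(T^{-1}\log T)$,
$$T^3A_T(Ts,Ty)=2\eta\nabla\chi\cdot T^2\nabla Z\big(T(y-a_T)\big)+(\eta\Delta\chi-\chi\eta'')\,TZ\big(T(y-a_T)\big).$$
By (6), on $\operatorname{supp}\nabla\chi$, which stays away from $y=0$, $T^2\nabla Z(T(y-a_T))\to\zeta\nabla\frac1{|y|}$ uniformly. Likewise $TZ(T(y-a_T))\to\zeta/|y|$ uniformly on $\{|y|>\kappa\}\cap\operatorname{supp}\chi$ for each $\kappa>0$, while both functions are bounded by $C/|y-a_T|+C/|y|$, whose integral over $|y|\le\kappa$ is $O(\kappa^2)$ once $|a_T|\le\kappa$. So the convergence holds in $L^1$, and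
$$T^3A_T(T\cdot)\to\zeta\Big(2\eta\nabla\chi\cdot\nabla\frac1{|y|}+\frac{\eta\Delta\chi-\chi\eta''}{|y|}\Big)=\zeta A\quad\text{in }L^1;$$
the last equality holds because $2\nabla\chi\cdot\nabla\frac1{|y|}+\frac{\Delta\chi}{|y|}=\Delta\big(\frac{\chi}{|y|}\big)=\frac{\chi''}{|y|}$ for $y\ne0$. Weak-* convergence of the locally bounded $\phi_T$ against an $L^1$-convergent sequence with fixed compact support gives
$$\lim I_T=\zeta\iint\Psi A\,dy\,ds .$$

*The left-hand form.* Insert $\bar\phi=U_a+S+\tilde\phi$ in $\Box\bar\phi=\mathrm{Err}-\bar\phi^5$, and put $N=(U_a+S+\tilde\phi)^5-U_a^5-5U_a^4(S+\tilde\phi)$. Since $\Box U_a=E_a-U_a^5$,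
$$\Box\tilde\phi+5U_a^4\tilde\phi=\mathrm{Err}-E_a-\sum_{b\ne a}\Box U_b-N-5U_a^4S .$$
We pair each term with $\Theta_T$.

- Err: here $d_a\sim\langle Y\rangle$ and $d_b\gtrsim T$ for $b\ne a$, so by (H2) the contribution is $o(1)\,T\int(T^{-3}+T^{-1}\langle Y\rangle^{-2-\nu})\langle Y\rangle^{-1}dY=o(1)\,T(T^{-1}+T^{-1})=o(1)$.
- $E_a$: by (8), $T\int\big(o(T^{-2})\langle Y\rangle^{-2}+CT^{-2}\langle Y\rangle^{-3}\big)dY=o(1)+O(T^{-1}\log T)$.
- $\Box U_b$, $b\ne a$: $\Box U_b=E_b-U_b^5=o(T^{-3})$ there, so the contribution is $T\cdot o(T^{-3})\cdot T^2=o(1)$.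
- $N$: expanding, $|N|\lesssim T^{-2}\langle Y\rangle^{-3}+T^{-3}\langle Y\rangle^{-2}+T^{-4}\langle Y\rangle^{-1}+T^{-5}$, with contribution $O\big(T(T^{-2}+T^{-3}\log T+T^{-3}+T^{-3})\big)\to0$.

The main term is $-5U_a^4S$. After $s\to Ts$ it contributes
$$-\int ds\,\eta(s)\int5G_{\Lambda_a(Ts)}(Y)^4\,\big[TS(Ts,Y+P(Ts))\big]\,\chi\Big(\frac{Y+P(Ts)}T\Big)Z(Y)\,dY .$$
At $y=0$ we have $x=z_at$, $t=\gamma_as$ and $y_b=\gamma_as\,B_{z_b}(z_a-z_b)$. The point $(Ts,Y+P(Ts))$ with $Y$ fixed differs from $(Ts,0)$ by $O(\log T)$, and $P_b=O(\log T)$, so $Y_b=T\gamma_as\,B_{z_b}(z_a-z_b)+O(\log T)$. Hence $TU_b\to\mu_b/(\gamma_as|B_{z_b}(z_a-z_b)|)$, and summing, $TS\to c_a/(\gamma_as)=\hat c/s$. On the support $TS$ is bounded, so the integrand is dominated by $C\langle Y\rangle^{-5}$. By dominated convergence and (7) the limit is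
$$-\hat c\int\eta\frac{ds}s\int5G_{\lambda^\infty}^4Z\,dY=-4\pi\zeta\hat c\int\eta\frac{ds}s .$$
Comparing the two forms of $\lim I_T$ and dividing by $\zeta\ne0$ gives (10).

## 9. Spherical means force the logarithm

In this section $u=s-r$ and $v=s+r$ refer to the rest frame of the soliton $a$, with $r=|y|$.

**Step 3 (the mean of $\Psi$ is determined).** We average over spheres around the ray $\ell_a$, which reduces everything to one space dimension. Let
$$h(s,r)=\frac r{4\pi}\int_{S^2}\Psi(s,r\omega)\,d\omega,\qquad 0<r<s .$$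

*Equation and bound for $h$.* For $\kappa\in C_c^\infty(\{0<r<s\})$ test $\Box\Psi=0$ with $\kappa(s,|y|)/|y|$. As $\Box(\kappa/r)=\frac1r(\kappa_{rr}-\kappa_{ss})$, we get $4\pi\iint h(\kappa_{rr}-\kappa_{ss})\,dr\,ds=0$. Hence $h_{ss}=h_{rr}$, that is, $\partial_u\partial_vh=0$ in $\mathcal D'(\{0<u<v\})$. From (9), since $\frac rs=\frac{v-u}{v+u}$ and $\frac s{s-r}=\frac{u+v}{2u}$,
$$|h|\le C\,\frac{v-u}{v+u}\,m_1\Big(\frac{C(u+v)}u\Big)\quad\text{a.e.} \tag{11}$$
In particular, for $0<\alpha<\beta$, $|h|\le M(v-u)$ for a.e. $\alpha<u<v<\beta$, with $M=M(\alpha,\beta)$.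

*Representation.* We show that $h=f(u)-f(v)$ with $f$ locally Lipschitz on $(0,\infty)$. Mollify $h$ in $(u,v)$ with a kernel supported in $|u'|,|v'|<\varepsilon$. The result $h_\varepsilon$ is smooth on $D_\varepsilon=\{\varepsilon<u<v-2\varepsilon\}$ and $\partial_u\partial_vh_\varepsilon=0$ there. For fixed $v$ the set of admissible $u$ is an interval, so $\partial_vh_\varepsilon$ depends on $v$ only. Let $g_\varepsilon(v)$ be a primitive. Then $\partial_v(h_\varepsilon-g_\varepsilon)=0$, and since for fixed $u$ the admissible $v$ form an interval, $h_\varepsilon=f_\varepsilon(u)+g_\varepsilon(v)$ on $D_\varepsilon$. Normalize $f_\varepsilon(1)=0$. On a compact range of $u,v$ (with a constant $M$ for a slightly larger range),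
$$|f_\varepsilon(u)+g_\varepsilon(v)|\le M(v-u+2\varepsilon)\quad\text{on }D_\varepsilon .$$
For $u\le u'$ use this with $v=u'+3\varepsilon$ for both $u$ and $u'$:
$$|f_\varepsilon(u)-f_\varepsilon(u')|\le M(2v-u-u'+4\varepsilon)=M(|u-u'|+10\varepsilon).$$
So $f_\varepsilon$ is locally bounded, a subsequence converges at all rational points, the limit is locally Lipschitz and extends to a locally Lipschitz $f$, and $f_\varepsilon\to f$ locally uniformly. Taking $u=v-3\varepsilon$,
$$|g_\varepsilon(v)+f_\varepsilon(v)|\le|g_\varepsilon(v)+f_\varepsilon(v-3\varepsilon)|+|f_\varepsilon(v)-f_\varepsilon(v-3\varepsilon)|\le5M\varepsilon+13M\varepsilon,$$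
so $g_\varepsilon\to-f$ locally uniformly. Since $h_\varepsilon\to h$ in $L^1_{loc}$, $h=f(u)-f(v)$ almost everywhere. In particular $h$ extends continuously by $0$ to $r=0$.

*Inserting the pairing identity.* With $\kappa=\eta(s)\chi(r)$ the left side of (10) is $4\pi\iint_{r>0}h(\kappa_{rr}-\kappa_{ss})\,dr\,ds$. Since $h$ is locally Lipschitz and $h=0$ at $r=0$, one integration by parts gives no boundary term. With $h_r=-f'(s-r)-f'(s+r)$ and $h_s=f'(s-r)-f'(s+r)$,
$$\iint h(\kappa_{rr}-\kappa_{ss})=\iint(-h_r\kappa_r+h_s\kappa_s)=\iint f'(s-r)(\kappa_r+\kappa_s)+f'(s+r)(\kappa_r-\kappa_s).$$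
Now $\kappa_r+\kappa_s=\frac d{dr}\kappa(u+r,r)$ at fixed $u$, and $\kappa_r-\kappa_s=\frac d{dr}\kappa(v-r,r)$ at fixed $v$. Integrating in $r$ from $0$ to $\infty$, each term leaves $-\int f'(s)\kappa(s,0)\,ds=-\int f'\eta\,ds$. So (10) becomes
$$-8\pi\int f'\eta\,ds=-4\pi\hat c\int\eta\,\frac{ds}s .$$
Here $\eta\in C_c^\infty((0,\infty))$ is arbitrary, with $\chi$ chosen accordingly. Hence $f'(s)=\frac{\hat c}{2s}$ almost everywhere and
$$h=-\frac{\hat c}2\log\frac vu . \tag{12}$$
This is $r$ times the wave (3), with $\hat c$ in place of $c$.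

**Step 4 (contradiction).** This step compares (12) with the assumed bound at the light cone. By (11),
$$\frac{|\hat c|}2\log\frac vu\le C\,m_1\Big(\frac{C(u+v)}u\Big)\quad\text{for a.e. }0<u<v .$$
Take $v\in(1,2)$ and $u\to0$. The left side is at least $\frac{|\hat c|}2\log\frac1u$, while $m_1(x)=o(\log x)$ makes the right side $o(\log\frac1u)$. This is impossible for $\hat c\ne0$. Theorem 1, and with it the Corollary, is proved. $\square$

## 10. Classification and sharpness

The next theorem shows that $c_a=0$ is the only obstruction at this order, that $o(t^{-3})$ inside the cone cannot be relaxed to $O(t^{-3})$, and that the condition $m=o(\log)$ cannot be relaxed to $m=O(1+\log)$.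

**Theorem 2.** Let the family (with constant scales) be arbitrary.

(a) The following are equivalent: (i) $c_a=0$ for all $a$; (ii) for some modulation $q_a$ there is a smooth $\bar\phi=\sum_aW_a^{\rm mod}+\tilde\phi$ without outgoing radiation, with $|\tilde\phi|\lesssim t^{-1}$, satisfying (H2).

(b) There is always a smooth $\bar\phi=\sum_aW_a+\tilde\phi$ without outgoing radiation, with $|\tilde\phi|\lesssim t^{-1}$, $|\mathrm{Err}|\lesssim t^{-3}$, and $\mathrm{Err}\equiv0$ in a conical neighborhood of every soliton. By Theorem 1, $\mathrm{Err}=o(t^{-3})$ in compact subcones is impossible if some $c_a\ne0$.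

(c) There is always a smooth $\bar\phi=\sum_aW_a+\Psi_*$ with $\Box\Psi_*=0$, $|\Psi_*|\lesssim t^{-1}\big(1+\log\frac t{t-r}\big)$ and
$$|\mathrm{Err}|\lesssim t^{-2}\sum_ad_a^{-3}+t^{-5}\Big(1+\log\frac t{t-r}\Big)^5, \tag{13}$$
so that (H2) holds.

*Proof of (c).* We need a free wave with prescribed values $-c_a/t$ on all rays simultaneously.

**Step 1 (linear independence).** We show that the functions $(1-z_a\cdot\omega)^{-1}$ on $S^2$ are linearly independent. Choose a plane through $0$ that is not orthogonal to any $z_a-z_b$, $a\ne b$ (for instance one containing a vector $e$ with all $e\cdot(z_a-z_b)\ne0$), and identify it with $\mathbb C$. The projections $\xi_a$ of the $z_a$ are distinct and $|\xi_a|<1$. For a unit vector $\omega=\mathsf w=e^{i\vartheta}$ in this plane, $z_a\cdot\omega=\frac12(\bar\xi_a\mathsf w+\xi_a\mathsf w^{-1})$, so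
$$\frac1{1-z_a\cdot\omega}=\frac{2\mathsf w}{2\mathsf w-\bar\xi_a\mathsf w^2-\xi_a}.$$
If $\xi_a\ne0$, the roots of the denominator are $(1\pm\sqrt{1-|\xi_a|^2})/\bar\xi_a$. Exactly one lies in the unit disc, namely $\xi_a/(1+\sqrt{1-|\xi_a|^2})$; it is nonzero, so it is a simple pole. These poles are distinct for distinct $\xi_a$, since $\rho\mapsto\rho/(1+\sqrt{1-\rho^2})$ is increasing. If $\xi_a=0$, which happens for at most one $a$, the function is $1$. A linear combination that vanishes on the unit circle vanishes identically as a rational function. Its residues in the disc vanish, so all coefficients with $\xi_a\ne0$ vanish, and then so does the remaining one.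

**Step 2 (the wave $\Psi_*$).** By Step 1 the linear map $C^\infty(S^2)\ni\mathcal A\mapsto\big(\int\frac{\mathcal A(\omega)\,d\omega}{1-z_a\cdot\omega}\big)_a\in\mathbb R^K$ is onto: otherwise a nonzero combination of the functions would be orthogonal to all $\mathcal A$ and hence vanish. Choose $\mathcal A$ with image $(-c_a)_a$ and put
$$\Psi_*(t,x)=\int_{S^2}\frac{\mathcal A(\omega)}{t-x\cdot\omega}\,d\omega .$$
The integrand is a function of $t-x\cdot\omega$, so $\Psi_*$ is a free wave. It is smooth on $\mathcal C$, homogeneous of degree $-1$, and $\Psi_*(t,z_at)=-c_a/t$. Moreover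
$$|\Psi_*|\le\|\mathcal A\|_\infty\,2\pi\int_{-1}^1\frac{d\mu}{t-r\mu}=\|\mathcal A\|_\infty\frac{2\pi}r\log\frac{t+r}{t-r}\lesssim t^{-1}\Big(1+\log\frac t{t-r}\Big);$$
for $r\le t/2$ bound the integral by $2/(t-r)\le4/t$, for $r>t/2$ use $\frac1r<\frac2t$ and $t+r\le2t$.

**Step 3 (the error).** This step verifies (13). Let $S_a=\sum_{b\ne a}W_b$ and $S_a^0=\sum_{b\ne a}\sigma_b\lambda_b^{-1/2}/|y_b|$. In $|y_a|\le\delta t$ with $\delta$ small, $|y_b|\gtrsim t$ for $b\ne a$, so $S_a-S_a^0=O(t^{-3})$. There $S_a^0+\Psi_*$ is smooth and homogeneous of degree $-1$, and on the ray $y_a=0$ it equals $c_a/t-c_a/t=0$. Its gradient is homogeneous of degree $-2$, hence $O(t^{-2})$, so $|S_a^0+\Psi_*|\lesssim|y_a|t^{-2}$. With $D=S_a+\Psi_*$ we get $|D|\lesssim\langle y_a\rangle t^{-2}$. Since $\mathrm{Err}=(W_a+D)^5-W_a^5-\sum_{b\ne a}W_b^5$, and the intermediate powers satisfy $|W_a|^{5-k}|D|^k\le W_a^4|D|+|D|^5$ for $1\le k\le5$,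
$$|\mathrm{Err}|\lesssim W_a^4|D|+|D|^5+t^{-5}\lesssim\langle y_a\rangle^{-3}t^{-2}+t^{-5},$$
where $|D|^5\lesssim(\langle y_a\rangle t^{-2})^5\lesssim t^{-5}$. Where $|y_a|\ge\delta t$ for all $a$, every $W_a$ is $O(t^{-1})$, and all terms of $(\sum W_a+\Psi_*)^5-\sum W_a^5$ are $O\big(t^{-5}(1+\log\frac t{t-r})^5\big)$. This is (13). On $|x|\le(1-\delta)t$ the logarithm is bounded, $t^{-5}\le t^{-2}w$, and $t^{-2}d_a^{-3}\le t^{-1}\cdot t^{-1}d_a^{-2-\nu}\le t^{-1}w$, so (H2) holds.

*Proof of (a).* (ii)$\Rightarrow$(i) is Theorem 1. For (i)$\Rightarrow$(ii) take $q_a=0$ and $\tilde\phi=0$. There is no outgoing radiation by Section 2, and since all $c_a=0$, Step 3 above applies with $\Psi_*=0$ and gives (H2).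

*Proof of (b).* Let $\chi_a(x/t)$ be smooth cutoffs, equal to $1$ near $x/t=z_a$, with disjoint supports compactly contained in the open unit ball, and put $\bar\phi=\sum_aW_a-\sum_a\chi_aS_a$. On $\operatorname{supp}\chi_a$ we have $|y_b|\gtrsim t$ for $b\ne a$, so $\partial^kS_a=O(t^{-1-k})$ there. Hence $\tilde\phi=-\sum_a\chi_aS_a=O(t^{-1})$, and it vanishes near the light cone, so $\bar\phi$ has no outgoing radiation. Where $\chi_a=1$ we have $\bar\phi=W_a$, an exact solution. Elsewhere (no soliton ray is near, relative to $t$) $\bar\phi^5$ and $\Box W_b=-W_b^5$ are $O(t^{-5})$, and $\Box(\chi_aS_a)=O(t^{-3})$. So $|\mathrm{Err}|\lesssim t^{-3}$. For the last sentence of (b): $|\tilde\phi|\lesssim t^{-1}$ gives (H1) with constant $m$, and $\mathrm{Err}=o(t^{-3})$ in compact subcones gives (H2) because $w\ge t^{-3}$. $\square$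

## 11. Weaker bounds at the light cone and the radiation field

Part (c) of Theorem 2 shows that once a logarithm is allowed at the light cone, the size of $\tilde\phi$ alone is no obstruction. Then the radiation condition takes over. A weak version suffices.

**Definition (weakly radiation free).** A function $\psi$ on $\mathcal R_R$ is weakly radiation free if for all $g\in C^\infty(S^2)$ and $u>R$ the limit $\lim_{r\to\infty}\int_{S^2}r\psi(u+r,r\omega)g(\omega)\,d\omega$ exists and is independent of $u$.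

This follows from the definition of Section 2 if, for each $u$, $r\psi(u+r,r\omega)$ is bounded in $(r,\omega)$ (dominated convergence), or if the limit there is uniform in $\omega$. The boosted solitons are examples.

**Theorem 3.** Let $\theta\in[0,\frac12]$ and let $\bar\phi=\sum_aW_a^{\rm mod}+\tilde\phi$ (admissible modulation, $\tilde\phi\in C^2$) be weakly radiation free on $\mathcal R_R$, with $|\tilde\phi|\lesssim t^{-1}(\frac t{t-r})^\theta$, (H2), and $|\mathrm{Err}|\lesssim t^{-3}(\frac t{t-r})^\theta$ for $r\ge(1-\delta_0)t$, for some $\delta_0>0$. Then $c_a=0$ for all $a$.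

*Proof.* Suppose $c_a\ne0$. Replace $W_b^{\rm mod}$ by $U_b$ as in Section 6. At fixed $u=t-r$ we have $Y_b=rB_{z_b}(\omega-z_b)+O(\log r)$, so $rU_b\to\sigma_b(\lambda_b^\infty)^{-1/2}/|B_{z_b}(\omega-z_b)|$ uniformly in $\omega$, with a limit independent of $u$. So the new $\tilde\phi=\bar\phi-\sum_bU_b$ is weakly radiation free and satisfies the same bound. Steps 1 and 2 of the proof of Theorem 1 used only (H2) and $|\tilde\phi|\lesssim_Kt^{-1}$ on compact subcones. Hence we again have $\Psi\in L^\infty_{loc}(\mathcal C)$ with $\Box\Psi=0$ and (10), and since the bound is scale invariant, $|\Psi|\lesssim t^{-1}(\frac t{t-r})^\theta$ a.e. We shall show $\Psi=0$. This contradicts (10) for $\eta\ge0$, $\eta\not\equiv0$. From here on we use the original coordinates, with $u=t-r$ and $v=t+r$.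

**Step 1 (the limit does not radiate).** We transfer the radiation hypothesis from $\tilde\phi$ to $\Psi$ in a quantitative form. Fix $\delta\le\delta_0$ with $\max_b|z_b|<1-2\delta$. In $r\ge(1-\delta)t$ we have $|y_b|\ge|x-z_bt|\ge\delta t$, so $\langle Y_b\rangle\sim t$ and $\Box U_b=E_b-U_b^5=O(t^{-3})$. Also $|\bar\phi|\lesssim t^{-1}(\frac tu)^\theta$, so, as $4\theta\le2$ and $u\ge R\ge1$,
$$|\bar\phi|^5\lesssim t^{-5}\Big(\frac tu\Big)^{\theta}\Big(\frac tu\Big)^{4\theta}\le t^{-3}\Big(\frac tu\Big)^\theta u^{-2}\le t^{-3}\Big(\frac tu\Big)^\theta .$$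
Thus $|\Box\tilde\phi|\lesssim t^{-3}(\frac tu)^\theta$ there. For $g\in C^\infty(S^2)$ let $\psi_g(u,v)=\int_{S^2}r\tilde\phi\,g\,d\omega$. Since $r\Box\tilde\phi=(-\partial_t^2+\partial_r^2)(r\tilde\phi)+r^{-2}\Delta_{S^2}(r\tilde\phi)$ and $-\partial_t^2+\partial_r^2=-4\partial_u\partial_v$,
$$4\partial_u\partial_v\psi_g=r^{-2}\psi_{\Delta_{S^2}g}-\int_{S^2}r(\Box\tilde\phi)\,g\,d\omega=O(v^{-2+\theta}u^{-\theta})\qquad(\delta v\ge2u),$$
because $\delta v\ge2u$ implies $r\ge(1-\delta)t$, where $r\sim t\sim v$. Let $R<u_1<u_2$ and $\delta v\ge2u_2$. Integrate over $[u_1,u_2]\times[v,V]$ and let $V\to\infty$. At $v=V$ and fixed $u_i$ we have $r=(V-u_i)/2\to\infty$, so $\psi_g(u_2,V)-\psi_g(u_1,V)\to0$ by weak radiation freeness, and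
$$|\psi_g(u_2,v)-\psi_g(u_1,v)|\le C_gv^{-1+\theta}u_1^{-\theta}(u_2-u_1).$$
Letting $u_2\to u_1$, $|\partial_u\psi_g|\le C_gv^{-1+\theta}u^{-\theta}$ on $\{u>R,\ \delta v>2u\}$. The same quantity formed with $\phi_T$ is $\psi_g(Tu,Tv)$, whose $u$-derivative is bounded by $T\,C_g(Tv)^{-1+\theta}(Tu)^{-\theta}$, which is the same bound, now for $u>R/T$. In the weak limit $T_n\to\infty$ the function $\psi_g$ formed with $\Psi$, $\psi_g=\int r\Psi g\,d\omega$, satisfies
$$|\partial_u\psi_g|\le C_gv^{-1+\theta}u^{-\theta}\quad\text{a.e. on }\{u>0,\ \delta v>2u\}. \tag{14}$$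

**Step 2 (smoothing in time).** To use the mode equations classically we regularize. Let $\Psi^\varepsilon$ be the convolution of $\Psi$ in $t$ with a smooth mollifier $\rho_\varepsilon$ supported in $(-\varepsilon,\varepsilon)$. It is a free wave on $\{u>\varepsilon\}$. All $\partial_t^j\Psi^\varepsilon$ are locally bounded, and $(\partial_t^2+\Delta)^k\Psi^\varepsilon=2^k\partial_t^{2k}\Psi^\varepsilon$ for every $k$, since $\Delta\Psi^\varepsilon=\partial_t^2\Psi^\varepsilon$. By interior elliptic regularity in $\mathbb R^4$, $\Psi^\varepsilon$ is smooth. The convolution shifts $(u,v)$ to $(u-\tau,v-\tau)$, and $\partial_t^m$ may be put on $\rho_\varepsilon$. So from $|\psi_g|\lesssim(v/u)^\theta$ and (14), on every strip $u\in[u_0,u_1]\subset(\varepsilon,\infty)$ with $v$ large, and for every $m\ge0$,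
$$\partial_t^m\psi_g^\varepsilon=O(v^\theta),\qquad\partial_t^m\partial_u\psi_g^\varepsilon=O(v^{-1+\theta}), \tag{15}$$
with constants depending on $m,g,\varepsilon$ and the strip.

**Step 3 (descending through the modes).** We show that every spherical mode of $\Psi^\varepsilon$ vanishes by reducing mode $\ell$ to mode $0$. Fix a spherical harmonic $Y_{\ell k}$ and let $\psi_\ell=r\int_{S^2}\Psi^\varepsilon Y_{\ell k}\,d\omega$. It is smooth in $r$ up to $r=0$, satisfies $\partial_t^2\psi_\ell=\big(\partial_r^2-\frac{\ell(\ell+1)}{r^2}\big)\psi_\ell$, and is $O(r^{\ell+1})$ at $r=0$, because $Y_{\ell k}$ is orthogonal to the Taylor polynomial of $\Psi^\varepsilon$ of degree less than $\ell$. For $j=\ell,\ell-1,\dots,1$ put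
$$\psi_{j-1}=\Big(\partial_r+\frac jr\Big)\psi_j .$$
We have
$$\Big(\partial_r-\frac jr\Big)\Big(\partial_r+\frac jr\Big)=\partial_r^2-\frac{j(j+1)}{r^2},\qquad\Big(\partial_r+\frac jr\Big)\Big(\partial_r-\frac jr\Big)=\partial_r^2-\frac{j(j-1)}{r^2}.$$
So if $\psi_j$ solves the mode-$j$ equation $\partial_t^2\psi_j=(\partial_r^2-\frac{j(j+1)}{r^2})\psi_j$, applying $\partial_r+\frac jr$ shows that $\psi_{j-1}$ solves the mode-$(j-1)$ equation. If $\psi_j$ is smooth in $r$ up to $0$ and vanishes to order $j+1$, then $\psi_{j-1}$ is smooth and vanishes to order $j$.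

Next we claim that (15) holds for each $\psi_j$ in place of $\psi_g^\varepsilon$. For $j=\ell$ this is (15) with $g=Y_{\ell k}$. Suppose it holds for $\psi_j$. Since $\partial_r=\partial_t-2\partial_u$,
$$\psi_{j-1}=\partial_t\psi_j-2\partial_u\psi_j+\frac jr\psi_j,$$
and $\partial_t$ commutes with functions of $r$, so $\partial_t^m\psi_{j-1}=O(v^\theta)$. Further, $\partial_u\frac1r=\frac1{2r^2}$, the mode equation reads $\partial_u\partial_v\psi_j=-\frac{j(j+1)}{4r^2}\psi_j$, and $\partial_u^2=\partial_t\partial_u-\partial_u\partial_v$. Therefore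
$$\partial_u\psi_{j-1}=\partial_t\partial_u\psi_j-2\partial_u^2\psi_j+\frac jr\partial_u\psi_j+\frac j{2r^2}\psi_j=-\partial_t\partial_u\psi_j+\frac jr\partial_u\psi_j-\frac{j^2}{2r^2}\psi_j ,$$
and $\partial_t^m$ of the right side is $O(v^{-1+\theta})+O(v^{-2+\theta})$. This proves the claim.

**Step 4 (conclusion).** Now we climb back. The function $\psi_0$ is smooth, solves $\partial_u\partial_v\psi_0=0$ and vanishes at $r=0$, so $\psi_0=f(u)-f(v)$ on $\{\varepsilon<u<v\}$. By the claim, $f'(u)=\partial_u\psi_0=O(v^{-1+\theta})\to0$ as $v\to\infty$ at fixed $u$, so $f'=0$ and $\psi_0=0$. If $\psi_{j-1}=0$, then $\partial_r(r^j\psi_j)=0$, so $\psi_j=C(t)r^{-j}$, and $\psi_j=O(r^{j+1})$ forces $\psi_j=0$. Hence $\psi_\ell=0$ for every mode, so $\Psi^\varepsilon=0$ for every $\varepsilon>0$, and letting $\varepsilon\to0$, $\Psi=0$. $\square$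

In particular, if some $c_a\ne0$, the approximate solution of Theorem 2(c) cannot be weakly radiation free. It satisfies every other hypothesis of Theorem 3 with $\theta=\frac12$: we have $1+\log x\lesssim x^{1/2}$ for $x\ge1$; near the light cone $d_a\sim t$; and $t^{-5}(1+\log\frac t{t-r})^5\lesssim t^{-3}$ because $\frac t{t-r}\le t$ on $\mathcal R_R$ with $R\ge1$.
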